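\title{Cokernels of $A+px_iI$ over $\mathbb{Z}_p$: two counterexamples and the classification in rank two}

\begin{abstract}
Let $x_1,\dots,x_m$ be $p$-adic integers with distinct reductions modulo $p$. Which tuples of finitely generated $\mathbb{Z}_p$-modules arise as the cokernels of $A+px_1I,\dots,A+px_mI$ for a single square matrix $A$ over $\mathbb{Z}_p$? A conjectured answer, by linear inequalities in the multiplicities of the cyclic factors, is correct for $m\le 4$. We show that it fails in both directions for every $m\ge5$, every prime $p\ge m$ and every choice of the $x_i$. We classify the realizable tuples of modules with at most two generators for all $m\le p$, and we determine for which $m$ and which number of generators the conjectured description holds. The method replaces $A+yI$ by a small matrix of power series in $y$ and, after the substitution $y=px$, counts roots of polynomials over $\mathbb{F}_p$.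
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Let $p$ be a prime. For $B\in \operatorname{M}_n(\mathbb{Z}_p)$ let $\operatorname{cok}B=\mathbb{Z}_p^n/B\mathbb{Z}_p^n$. Every finitely generated $\mathbb{Z}_p$-module is the cokernel of a diagonal matrix. We ask how the cokernels of several matrices constrain one another when the matrices differ by scalar matrices divisible by $p$.

Let $X_m=\{x_1,\dots,x_m\}$ be an ordered subset of $\mathbb{Z}_p$ whose elements have distinct reductions $\bar x_1,\dots,\bar x_m\in\mathbb{F}_p$; such a set exists exactly when $1\le m\le p$. Let $\mathcal{C}_{X_m}$ be the set of $m$-tuples $(H_1,\dots,H_m)$ of isomorphism classes of finitely generated $\mathbb{Z}_p$-modules for which there are $n\ge1$ and $A\in\operatorname{M}_n(\mathbb{Z}_p)$ with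
\[
\operatorname{cok}(A+px_iI_n)\cong H_i\qquad(1\le i\le m).
\]
We call such tuples \emph{realizable}. Write
\[
H_i\cong \mathbb{Z}_p^{d_{\infty,i}}\times\prod_{r\ge1}(\mathbb{Z}/p^r\mathbb{Z})^{d_{r,i}},\qquad D_r=\sum_{i=1}^m d_{r,i},\qquad s_i=\dim_{\mathbb{F}_p}H_i/pH_i .
\]
Thus $s_i=d_{\infty,i}+\sum_r d_{r,i}$ is the number of cyclic factors of $H_i$. We call it the \emph{rank} of $H_i$, and we say that a tuple has rank $s$ if $s_1=\dots=s_m=s$.

The matrices $A+px_iI$ agree modulo $p$, so $H_i/pH_i$ is the cokernel of $A\bmod p$ for every $i$, and a realizable tuple has $s_1=\dots=s_m$. There are further constraints. Take $n=1$ and $A=(pb)$. Then $H_i=\mathbb{Z}_p/p(b+x_i)\mathbb{Z}_p$, and at most one of the numbers $b+x_i$ is divisible by $p$; so all $H_i$ but at most one are $\mathbb{Z}/p$. A larger matrix allows more. For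
\[
A+yI_2=\begin{pmatrix}y-px_1&0\\-1&y-px_2\end{pmatrix}
\]
the columns give the relations $e_2=(y-px_1)e_1$ and $(y-px_2)e_2=0$, so the cokernel is $\mathbb{Z}_p/(y-px_1)(y-px_2)\mathbb{Z}_p$, and $y=px_i$ gives $H_1=H_2=\mathbb{Z}_p$ and $H_i=\mathbb{Z}/p^2$ for $i\ge3$. Two of the modules are now large, at the price that the others have grown from $\mathbb{Z}/p$ to $\mathbb{Z}/p^2$. The smallest modules in a tuple limit how many of the others can be larger, and the problem is to say exactly how.

For $m\le\min(4,p)$ and every $X_m$ the answer is known: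
\begin{itemize}
\item $\mathcal{C}_{X_1}$ consists of all modules, and $\mathcal{C}_{X_2}$ is given by $s_1=s_2$;
\item $\mathcal{C}_{X_3}$ is given by $s_1=s_2=s_3$ and $2d_{1,i}\le D_1$ for all $i$;
\item $\mathcal{C}_{X_4}$ is given by $s_1=\dots=s_4$, $3d_{1,i}\le D_1$ for all $i$, and $d_{1,i}+2(d_{1,j}+d_{2,j})\le D_1+D_2$ for all $i,j$.
\end{itemize}
The problem, which comes from the paper of Jung and Lee \cite{JL}, is to prove or disprove the following extension of this list.

\medskip
\noindent\textbf{Conjecture.} \emph{For every prime $p$, every $1\le m\le p$ and every $X_m$, a tuple $(H_1,\dots,H_m)$ lies in $\mathcal{C}_{X_m}$ if and only if $s_1=\dots=s_m$ and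
\begin{equation}\label{eq:conj}
\sum_{k=1}^{r-1}\ \sum_{j=1}^{k}d_{j,i_k}+(m-r)\sum_{j=1}^{r}d_{j,i_r}\le D_1+\dots+D_r
\end{equation}
for all $1\le r\le m-2$ and all $1\le i_1,\dots,i_r\le m$.}
\medskip

We call $r$ the \emph{index} of the inequality \eqref{eq:conj}. For $m\le 2$ there is no index, for $m=3$ only $r=1$, and for $m=4$ the indices $r=1,2$ give the two families above; so for $m\le4$ the Conjecture is the known list. There is more in its favor. It is correct for tuples of cyclic modules, for every $m$ (Theorem~\ref{thm:range}). The inequalities \eqref{eq:conj} are linear in the $d_{j,i}$, so they pass to componentwise direct sums of tuples, as does realizability, by block diagonal matrices. Hence every tuple that is assembled from realizable tuples of cyclic modules satisfies \eqref{eq:conj}, and a realizable tuple violating \eqref{eq:conj} has to come from a matrix that does not split in this way.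

\subsection{Results}

\begin{theorem}\label{thm:first}
Let $m\ge5$, $p\ge m$, and let $X_m$ be arbitrary. Put $H_1=(\mathbb{Z}/p^2)^2$ and $H_i=\mathbb{Z}/p\times\mathbb{Z}/p^3$ for $2\le i\le m$. Then $(H_1,\dots,H_m)\in\mathcal{C}_{X_m}$, but \eqref{eq:conj} fails for $r=2$, $i_1=2$, $i_2=1$.
\end{theorem}

The smallest instance is $p=m=5$, $X_5=\{0,1,2,3,4\}$, $H_1=(\mathbb{Z}/25)^2$ and $H_2=\dots=H_5=\mathbb{Z}/5\times\mathbb{Z}/125$. The other implication fails as well.

\begin{theorem}\label{thm:second}
Let $m\ge5$, $p\ge m$, and let $X_m$ be arbitrary. The tuple $H_1=(\mathbb{Z}/p^2)^2$, $H_2=H_3=H_4=\mathbb{Z}/p\times\mathbb{Z}/p^3$, $H_i=\mathbb{Z}/p\times\mathbb{Z}/p^2$ $(5\le i\le m)$ satisfies all conditions of the Conjecture but does not lie in $\mathcal{C}_{X_m}$.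
\end{theorem}

In rank at most two we give the correct answer. Let $v$ be the $p$-adic valuation, with $v(0)=\infty$ and $p^\infty=0$. The \emph{type} of a module $H$ of rank $s$ is the sequence $(b_1\le\dots\le b_s)$ with $1\le b_j\le\infty$ and $H\cong\prod_j\mathbb{Z}_p/p^{b_j}\mathbb{Z}_p$.

\begin{theorem}\label{thm:class}
Let $1\le m\le p$ and let $X_m$ be arbitrary. Every tuple in $\mathcal{C}_{X_m}$ has $s_1=\dots=s_m$. Let $(H_1,\dots,H_m)$ be a tuple of rank $s$.
\begin{enumerate}
\item[(0)] If $s=0$, the tuple lies in $\mathcal{C}_{X_m}$.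
\item[(1)] Let $s=1$, let $H_i$ have type $(v_i)$, and put $v_{\min}=\min_iv_i$. The tuple lies in $\mathcal{C}_{X_m}$ if and only if $v_{\min}=\infty$ or $\#\{i:v_i>v_{\min}\}\le v_{\min}$.
\item[(2)] Let $s=2$, let $H_i$ have type $(\alpha_i,\beta_i)$, and put $\alpha=\min_i\alpha_i$ and $\ell=\min_i(\alpha_i+\beta_i)$. The tuple lies in $\mathcal{C}_{X_m}$ if and only if
\begin{enumerate}
\item[(i)] $\alpha=\infty$ or $\#\{i:\alpha_i>\alpha\}\le\alpha$, and
\item[(ii)] $\ell=\infty$ or $\#\{i:\alpha_i+\beta_i>\ell\}+\#\{i:\alpha_i>\ell-\alpha\}\le \ell$.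
\end{enumerate}
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:range}
Fix $p$, $1\le m\le p$, $X_m$ and $s\ge0$.
\begin{enumerate}
\item[(a)] The equivalence in the Conjecture holds for all tuples of rank $s$ if and only if $m\le4$ or $s\le1$. If $m\ge5$ and $s\ge2$, both implications fail.
\item[(b)] If $m\ge3$, the inequalities \eqref{eq:conj} of index $r=1$ hold for every tuple in $\mathcal{C}_{X_m}$.
\item[(c)] If $m\ge5$ and $s\ge2$, then for each $2\le r\le m-2$ some inequality \eqref{eq:conj} of index $r$ is violated by some element of $\mathcal{C}_{X_m}$ of rank $s$.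
\end{enumerate}
\end{theorem}

The known list for $m\le4$ is used only for the case $m\le 4$ of part (a). We do not determine $\mathcal{C}_{X_m}$ for $m\ge5$ and $s\ge3$.

\subsection{The method}

The size $n$ of $A$ is unbounded, but the family $A+yI$ can be compressed to an $s\times s$ matrix $N(y)$ of power series with the same cokernels at $y=px_i$, and conversely every square matrix of polynomials in $y$ comes from some $A$ (Section~\ref{sec:reduction}). All constraints then come from one fact: in $N(px)$ the coefficient of $x^k$ is divisible by $p^k$. If $p^w$ is the exact power of $p$ dividing a minor of $N(px)$, the quotient reduces modulo $p$ to a nonzero polynomial of degree at most $w$, which has at most $w$ roots among the $\bar x_i$. Conditions (i) and (ii) are such root counts, for an entry and for the determinant; the second term in (ii) records double roots. Sections~\ref{sec:types} and~\ref{sec:counter} prove Theorems~\ref{thm:first} and~\ref{thm:second} by hand; Sections~\ref{sec:roots}--\ref{sec:construction} prove Theorem~\ref{thm:class}, and Section~\ref{sec:range}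 proves Theorem~\ref{thm:range}.

\section{Types, minors and a reformulation}\label{sec:types}

By the Smith normal form, every $B\in\operatorname{M}_n(\mathbb{Z}_p)$ equals $U\operatorname{diag}(p^{b_1},\dots,p^{b_n})V$ with $U,V\in\operatorname{GL}_n(\mathbb{Z}_p)$ and $0\le b_1\le\dots\le b_n\le\infty$; the positive $b_j$ form the type of $\operatorname{cok}B$. By the Cauchy--Binet formula, multiplication by $U$ and $V$ does not change the minimal valuation of the $t\times t$ minors, which for the diagonal matrix is $b_1+\dots+b_t$. We use this in four forms.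
\begin{enumerate}
\item[(F1)] For every $B$, $v(\det B)$ is the sum of the entries of the type of $\operatorname{cok}B$.
\item[(F2)] If $B\in\operatorname{M}_s(p\mathbb{Z}_p)$, then $\operatorname{cok}B$ has rank $s$, and if $(b_j)$ is its type, the minimal valuation of the $t\times t$ minors of $B$ is $b_1+\dots+b_t$.
\item[(F3)] If the entries of a $2\times2$ matrix have minimal valuation $a$ with $1\le a<\infty$ and its determinant has valuation $d$, the cokernel has type $(a,d-a)$, which means $(a,\infty)$ if $d=\infty$.
\item[(F4)] If $B\in\operatorname{M}_s(p\mathbb{Z}_p)$, the rank of $p^{-1}B\bmod p$ is the number of entries equal to $1$ in the type of $\operatorname{cok}B$.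
\end{enumerate}

The inequalities of the Conjecture are easier to test in terms of large factors than of small ones. For a tuple of rank $s$ let
\[
f_{k,i}=s-\sum_{j\le k}d_{j,i},\qquad \mu_k=\min_i f_{k,i},
\]
so that $f_{k,i}$ is the number of entries greater than $k$ in the type of $H_i$.

\begin{lemma}\label{lem:reform}
For a tuple of rank $s$, the inequalities \eqref{eq:conj} of index $r$ all hold if and only if
\begin{equation}\label{eq:star}
\sum_{i=1}^m f_{r,i}\le s+\sum_{k=1}^{r-1}\mu_k+(m-r)\mu_r .
\end{equation}
\end{lemma}

\begin{proof}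
Substitute $\sum_{j\le k}d_{j,i}=s-f_{k,i}$. The left side of \eqref{eq:conj} becomes $(m-1)s-\sum_{k<r}f_{k,i_k}-(m-r)f_{r,i_r}$ and the right side becomes $ms-\sum_if_{r,i}$. So \eqref{eq:conj} says $\sum_if_{r,i}\le s+\sum_{k<r}f_{k,i_k}+(m-r)f_{r,i_r}$, and the indices $i_1,\dots,i_r$ can be chosen independently to minimize the right side.
\end{proof}

Subtracting $m\mu_r$ turns \eqref{eq:star} into $\sum_i(f_{r,i}-\mu_r)\le(s-\mu_r)+\sum_{k<r}(\mu_k-\mu_r)$: the Conjecture bounds the total excess of the numbers $f_{r,i}$ over their minimum.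

\section{The two counterexamples}\label{sec:counter}

\subsection{A realizable tuple that violates the inequalities}

Consider $2\times2$ matrices with entries in $\mathbb{Z}_p[y]$, evaluated at $y=px_i$. If a diagonal entry $y-px_1$ of a diagonal matrix becomes more divisible at $px_1$, the determinant becomes more divisible with it. Off-diagonal entries break this link: the determinant of
\[
\begin{pmatrix}y-px_1&p^2\\p^2&0\end{pmatrix}
\]
is always $-p^4$, while the minimal valuation of the entries is $2$ at $px_1$ and $1$ at the other points. The types are $(2,2),(1,3),\dots,(1,3)$ for any $m$. This matrix is not of the form $A+yI$. To repair this we replace the entry $0$ by $y^4$, which is too divisible at the points $px_i$ to change the types, and introduce the powers of $y$ as new generators, as in a companion matrix.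

\begin{proof}[Proof of Theorem~\ref{thm:first}]
Define $A\in\operatorname{M}_5(\mathbb{Z}_p)$ by
\[
A+yI_5=\begin{pmatrix} y-px_1&0&0&0&p^2\\ p^2&y&0&0&0\\0&-1&y&0&0\\0&0&-1&y&0\\0&0&0&-1&y\end{pmatrix}.
\]
For $y\in\mathbb{Z}_p$ the cokernel is generated by $e_1,\dots,e_5$ with one relation for each column. The three middle columns give $e_3=ye_2$, $e_4=y^2e_2$, $e_5=y^3e_2$, and the outer columns then give $(y-px_1)e_1+p^2e_2=0$ and $p^2e_1+y^4e_2=0$. Hence
\[
\operatorname{cok}(A+px_iI_5)\cong\operatorname{cok}\begin{pmatrix}p(x_i-x_1)&p^2\\p^2&p^4x_i^4\end{pmatrix}.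
\]
For $i=1$ the minimal valuation of the entries is $2$ and the determinant is $-p^4$, so the type is $(2,2)$ by (F3). For $i\ne1$ the difference $x_i-x_1$ is a unit, the minimal valuation is $1$, and the determinant $p^5(x_i-x_1)x_i^4-p^4$ has valuation $4$, so the type is $(1,3)$. Thus the tuple is realizable.

Here $d_{1,1}=0$, $d_{2,1}=2$, and $d_{1,i}=1$, $d_{2,i}=0$ for $i\ge2$, so $D_1=m-1$ and $D_2=2$. The index $r=2$ is allowed since $2\le m-2$, and \eqref{eq:conj} for $i_1=2$, $i_2=1$ reads
\[
d_{1,2}+(m-2)(d_{1,1}+d_{2,1})=2m-3\ \le\ D_1+D_2=m+1,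
\]
which is false for $m\ge5$.
\end{proof}

\subsection{Initial polynomials, and a tuple that is not realizable}

To exclude a tuple we need an obstruction valid for all $n$ and $A$. The valuations of $\det(A+px_iI)$ are prescribed by (F1), so we ask how the valuation of $h(px)$ can vary with $x$. Later $h$ will be a power series, so we allow this from the start.

Let $R=\mathbb{Z}_p[[y]]$, and let $\mathbb{Z}_p\langle x\rangle$ be the ring of power series over $\mathbb{Z}_p$ whose coefficients tend to $0$. Elements of $\mathbb{Z}_p\langle x\rangle$ can be evaluated at points of $\mathbb{Z}_p$ and differentiated term by term, and reducing the coefficients modulo $p$ is a ring homomorphism $\mathbb{Z}_p\langle x\rangle\to\mathbb{F}_p[x]$ that commutes with both operations. For $h=\sum_kc_ky^k\in R$ we have $h(px)=\sum_kc_kp^kx^k\in\mathbb{Z}_p\langle x\rangle$. The \emph{weight}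
\[
\operatorname{wt}(h)=\min_k\,(v(c_k)+k)
\]
is the exponent of the largest power of $p$ dividing $h(px)$ in $\mathbb{Z}_p\langle x\rangle$; it is finite unless $h=0$. For $h\ne0$ the \emph{initial polynomial} $\operatorname{in}(h)\in\mathbb{F}_p[x]$ is the reduction of $p^{-\operatorname{wt}(h)}h(px)$. For example, $h=(y-px_1)(y-px_2)$ has weight $2$ and initial polynomial $(x-\bar x_1)(x-\bar x_2)$.

\begin{lemma}\label{lem:initial}
Let $0\ne h\in R$ and $w=\operatorname{wt}(h)$. Then $\operatorname{in}(h)$ is nonzero of degree at most $w$. For $a\in\mathbb{Z}_p$ we have $v(h(pa))\ge w$, with strict inequality if and only if $\operatorname{in}(h)(\bar a)=0$. In particular $\#\{i:v(h(px_i))>w\}\le w$.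
\end{lemma}

\begin{proof}
The coefficient of $x^k$ in $p^{-w}h(px)$ has valuation $v(c_k)+k-w$. This is $0$ for some $k$, and it is at least $k-w>0$ for $k>w$. This gives the first claim. The second holds because $p^{-w}h(pa)\in\mathbb{Z}_p$ reduces to $\operatorname{in}(h)(\bar a)$. The last follows since the $\bar x_i$ are distinct and $\operatorname{in}(h)$ has at most $w$ roots.
\end{proof}

The last step is where the hypothesis on $X_m$ enters. If $x_1\equiv x_2\not\equiv x_3\pmod p$, then $h=y-px_1$ has weight $1$ but valuations $\infty$, at least $2$, and $1$ at $px_1,px_2,px_3$.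

\begin{proof}[Proof of Theorem~\ref{thm:second}]
The types are $(2,2)$, three times $(1,3)$, and $m-4$ times $(1,2)$. So $s=2$,
\[
(f_{1,i})_i=(2,1,\dots,1),\qquad (f_{2,i})_i=(0,1,1,1,0,\dots,0),\qquad f_{r,i}=0\ \ (r\ge3),
\]
and $\mu_1=1$, $\mu_r=0$ for $r\ge2$. Inequality \eqref{eq:star} reads $m+1\le2+(m-1)$ for $r=1$, $3\le2+1$ for $r=2$, and $0\le3$ for $r\ge3$. All conditions of the Conjecture hold.

Suppose that $A$ realizes the tuple, and let $\Delta(y)=\det(A+yI)$, a monic polynomial, of weight $w$. By (F1), $v(\Delta(px_i))=4$ for $i\le4$ and $v(\Delta(px_5))=3$. Lemma~\ref{lem:initial} gives $w\le3$, and then it allows at most three indices with $v(\Delta(px_i))>w$. There are four.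
\end{proof}

For $m=5$ the tuples of Theorems~\ref{thm:first} and~\ref{thm:second} differ only in $H_5$, and the Conjecture judges both wrongly. It counts the factors of order greater than $p^2$, of which the first tuple has four and the second three, whereas the determinant compares the orders $|H_i|$, which are all equal in the first tuple.

\section{Reduction to matrices of size equal to the rank}\label{sec:reduction}

The determinant of $A+yI$ sees only the orders of the $H_i$. To see the whole type through (F2) we need a matrix of size $s$, depending on $y$. It is obtained by eliminating the part of $A+yI$ that is invertible modulo $p$. The inverse of that part is a power series in $y$, which is the reason for working in $R$. Recall that $R$ is a local ring with maximal ideal $\mathfrak{m}=(p,y)$, and that for $a\in\mathbb{Z}_p$ the substitution $y=pa$ is a ring homomorphism $R\to\mathbb{Z}_p$ mapping $\mathfrak{m}$ into $p\mathbb{Z}_p$.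

\begin{lemma}\label{lem:A}
Let $A\in\operatorname{M}_n(\mathbb{Z}_p)$ and let $n-s$ be the rank of $A\bmod p$. There is $N\in\operatorname{M}_s(\mathfrak{m})$ with $\operatorname{cok}(A+px_iI)\cong\operatorname{cok}N(px_i)$ for all $i$. In particular $s_i=s$ for all $i$.
\end{lemma}

\begin{proof}
Choose $P_1,P_2\in\operatorname{GL}_n(\mathbb{Z}_p)$ with $P_1AP_2\equiv\operatorname{diag}(I_{n-s},0)\pmod p$, and write $P_1(A+yI)P_2=P_1AP_2+yP_1P_2$ in blocks $M_{11},M_{12},M_{21},M_{22}$ of the same shape. Then $M_{11}\equiv I\pmod{\mathfrak m}$, so $M_{11}$ is invertible over $R$, and the other blocks have entries in $\mathfrak{m}$. With $N=M_{22}-M_{21}M_{11}^{-1}M_{12}\in\operatorname{M}_s(\mathfrak{m})$,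
\[
\begin{pmatrix}I&0\\-M_{21}M_{11}^{-1}&I\end{pmatrix}\begin{pmatrix}M_{11}&M_{12}\\M_{21}&M_{22}\end{pmatrix}\begin{pmatrix}M_{11}^{-1}&-M_{11}^{-1}M_{12}\\0&I\end{pmatrix}=\begin{pmatrix}I&0\\0&N\end{pmatrix}.
\]
The outer factors are invertible over $R$ and stay invertible under $y=px_i$, which gives the isomorphisms. Since $N(px_i)\in\operatorname{M}_s(p\mathbb{Z}_p)$, its cokernel has rank $s$.
\end{proof}

The converse is the companion matrix construction from the proof of Theorem~\ref{thm:first}. To make a matrix of polynomials monic without changing its values at the points $px_i$, we add a multiple of $\prod_i(y-px_i)$.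

\begin{lemma}\label{lem:B}
Let $s\ge1$ and $N\in\operatorname{M}_s(\mathbb{Z}_p[y])$. Then $(\operatorname{cok}N(px_i))_{i}\in\mathcal{C}_{X_m}$.
\end{lemma}

\begin{proof}
Choose $k\ge0$ such that $d=k+m$ exceeds the degrees of all entries of $N$, and put $N'=N+y^k\prod_i(y-px_i)\,I_s$. Then $N'(px_i)=N(px_i)$ and $N'=y^dI_s+(\text{terms of lower degree})$. Every vector in $\mathbb{Z}_p[y]^s$ can be written as $N'u+u_0$ with $\deg u_0<d$, by induction on the degree, and uniquely so, because $\deg N'u=d+\deg u$ for $u\neq0$. So $Q=\mathbb{Z}_p[y]^s/N'\mathbb{Z}_p[y]^s$ is a free $\mathbb{Z}_p$-module of rank $n=sd$. Let $Y\in\operatorname{M}_n(\mathbb{Z}_p)$ be the matrix of multiplication by $y$ on $Q$. The quotient $Q/(y-px_i)Q$ is $\operatorname{cok}(Y-px_iI_n)$; it is also the quotient of $\mathbb{Z}_p[y]^s$ first by $y-px_i$ and then by the image of $N'$, which is $\operatorname{cok}N'(px_i)$. Take $A=-Y$.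
\end{proof}

Constructions are easier to write in the variable $x=y/p$. Call $F\in\mathbb{Z}_p[x]$ \emph{admissible} if $F(x)=h(px)$ for some $h\in\mathbb{Z}_p[y]$. Sums of admissible polynomials are admissible, and since $p^jx^k=p^{j-k}y^k$ for $k\le j$,
\begin{equation}\label{eq:adm}
p^jG \text{ is admissible whenever } G\in\mathbb{Z}_p[x] \text{ and } \deg G\le j .
\end{equation}
Lemma~\ref{lem:B} says that $(\operatorname{cok}L(x_i))_i\in\mathcal{C}_{X_m}$ for every square matrix $L$ with admissible entries.

\begin{corollary}\label{cor:free}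
If $(H_i)_i\in\mathcal{C}_{X_m}$ and $k\ge0$, then $(H_i\oplus\mathbb{Z}_p^k)_i\in\mathcal{C}_{X_m}$.
\end{corollary}

\begin{proof}
For $k\ge 1$, Lemma~\ref{lem:B} with $N=0$ of size $k$ gives $A'$ realizing $(\mathbb{Z}_p^k,\dots,\mathbb{Z}_p^k)$. If $A$ realizes $(H_i)_i$, take the block diagonal matrix with blocks $A$ and $A'$.
\end{proof}

\section{Root counts in every rank}\label{sec:roots}

Applying Lemma~\ref{lem:initial} to the minors of $N$ gives one condition for each size of minor.

\begin{lemma}\label{lem:C}
Let $(H_i)_i\in\mathcal{C}_{X_m}$ have rank $s$, and let $(b_{i,1}\le\dots\le b_{i,s})$ be the type of $H_i$. Fix $1\le t\le s$, and put $B_i=b_{i,1}+\dots+b_{i,t}$ and $B=\min_iB_i$. If $B<\infty$, then $\#\{i:B_i>B\}\le B$.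
\end{lemma}

\begin{proof}
Take $N$ as in Lemma~\ref{lem:A} and let $w$ be the minimal weight of its $t\times t$ minors. By (F2) some minor has valuation $B$ at some $px_i$, so $w\le B$. Let $h$ be a minor of weight $w$. By (F2) again $v(h(px_i))\ge B_i$ for all $i$, so
\[
\#\{i:B_i>B\}\le\#\{i:v(h(px_i))>w\}\le w\le B. \qedhere
\]
\end{proof}

In rank one this condition is sharp: one prescribes the roots of the initial polynomial and perturbs each of them to obtain the required valuation.

\begin{proof}[Proof of Theorem~\ref{thm:class}, cases $s\le1$]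
The equality of the $s_i$ is in Lemma~\ref{lem:A}. For $s=0$ take $A=(1)$. Let $s=1$. Necessity is Lemma~\ref{lem:C} with $t=1$. Conversely, if $v_{\min}=\infty$, apply Lemma~\ref{lem:B} to $N=0$. Otherwise let $S=\{i:v_i>v_{\min}\}$ and
\[
L(x)=p^{v_{\min}}\prod_{j\in S}\bigl(x-x_j+p^{v_j-v_{\min}}\bigr),
\]
which is admissible by \eqref{eq:adm} because $|S|\le v_{\min}$. At $x=x_i$ the factor of index $j\ne i$ is congruent to $x_i-x_j$ modulo $p$, hence a unit, and the factor of index $i$, present when $i\in S$, is $p^{v_i-v_{\min}}$. So $v(L(x_i))=v_i$ for all $i$, and Lemma~\ref{lem:B} applies.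
\end{proof}

In higher rank Lemma~\ref{lem:C} loses information, because it counts each root once. When the rank of a matrix drops by more than one at a point, its minors vanish there to higher order. At the lowest level of $N(px)$ this gives the inequalities of index $1$.

\begin{proposition}\label{prop:r1}
If $(H_i)_i\in\mathcal{C}_{X_m}$, then $(m-1)d_{1,i}\le D_1$ for all $i$.
\end{proposition}

\begin{proof}
Take $N$ as in Lemma~\ref{lem:A}. An entry $\sum c_ky^k\in\mathfrak{m}$ has $p\mid c_0$, so $p^{-1}\sum c_kp^kx^k\equiv c_0/p+c_1x\pmod p$. Thus $p^{-1}N(px)$ reduces to a pencil $E(x)=E_0+xE_1$ over $\mathbb{F}_p$, and $E(\bar x_i)$ has rank $d_{1,i}$ by (F4). Let $\rho$ be the rank of $E(x)$ over $\mathbb{F}_p(x)$. Then $d_{1,i}\le\rho$, since minors of size greater than $\rho$ vanish identically. If $\rho=0$ there is nothing to prove. Otherwise let $E'(x)$ be a $\rho\times\rho$ submatrix with $\det E'\ne0$; this determinant has degree at most $\rho$. As $E'(\bar x_i)$ has rank at most $d_{1,i}$, there is $U\in\operatorname{GL}_\rho(\mathbb{F}_p)$ such that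 $\rho-d_{1,i}$ rows of $UE'(\bar x_i)$ vanish. These rows of $UE'(x)$ are divisible by $x-\bar x_i$, so $(x-\bar x_i)^{\rho-d_{1,i}}$ divides $\det E'$. Comparing degrees, $\sum_i(\rho-d_{1,i})\le\rho$, that is, $(m-1)\rho\le D_1$, and $d_{1,i}\le\rho$ finishes the proof.
\end{proof}

\section{Rank two: the double roots}\label{sec:necessity}

Think of $(\alpha,\ell-\alpha)$ as the type at a generic point. Condition (i) is Lemma~\ref{lem:C} with $t=1$, and Lemma~\ref{lem:C} with $t=2$ is condition (ii) without its second term. The second term is needed. The tuple of types $(1,1),(2,2),(1,2)$ passes both tests of Lemma~\ref{lem:C}, with $1\le1$ and $2\le2$. But the pencil $E(x)$ of the last proof would be invertible at $\bar x_1$, zero at $\bar x_2$ and singular at $\bar x_3$, so that $\det E$, nonzero of degree at most $2$, would have a double root and a further root. Condition (ii) reads $2+1\le2$ and excludes the tuple. In general, a point at which the smaller exponent $\alpha_i$ exceeds the larger generic exponent $\ell-\alpha$ is a double root of the initial polynomial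 of the determinant.

\begin{proof}[Proof of Theorem~\ref{thm:class}, necessity for $s=2$]
It remains to prove (ii). Let $\ell<\infty$ and take $N$ as in Lemma~\ref{lem:A}. Let $\alpha_0$ be the minimal weight of the entries of $N$, and $\ell_0=\operatorname{wt}(\det N)$. By (F2), some entry of $N(px_i)$ has valuation $\alpha_i$ and $v(\det N(px_i))=\alpha_i+\beta_i$; so Lemma~\ref{lem:initial} gives $\alpha_0\le\alpha$ and $\ell_0\le\ell<\infty$. The matrix $M(x)=p^{-\alpha_0}N(px)$ has entries in $\mathbb{Z}_p\langle x\rangle$, so $p^{2\alpha_0}$ divides $\det N(px)$ and $2\alpha_0\le\ell_0$. Put $\tilde\delta(x)=p^{-\ell_0}\det N(px)$. Its reduction $\bar\delta=\operatorname{in}(\det N)$ is nonzero of degree at most $\ell_0$, and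
\[
\det M(x)=p^{\ell_0-2\alpha_0}\,\tilde\delta(x).
\]

If $\alpha_i+\beta_i>\ell_0$, then $\bar x_i$ is a root of $\bar\delta$ by Lemma~\ref{lem:initial}. Suppose that $\alpha_i>\ell_0-\alpha_0$, and put $c=\alpha_i-\alpha_0>\ell_0-2\alpha_0$. All entries of $M(x_i)$ are divisible by $p^c$. Each term of $\det M=M_{11}M_{22}-M_{12}M_{21}$ and of its derivative $M_{11}'M_{22}+M_{11}M_{22}'-M_{12}'M_{21}-M_{12}M_{21}'$ contains an undifferentiated entry, so both are divisible by $p^c$ at $x_i$. Dividing by $p^{\ell_0-2\alpha_0}$, we find $p\mid\tilde\delta(x_i)$ and $p\mid\tilde\delta'(x_i)$. A polynomial that vanishes at a point together with its derivative has a root of multiplicity at least $2$ there, in any characteristic. So each index contributes to the left side of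
\begin{equation}\label{eq:N-count}
\#\{i:\alpha_i+\beta_i>\ell_0\}+\#\{i:\alpha_i>\ell_0-\alpha_0\}\le\ell_0
\end{equation}
at most the multiplicity of $\bar x_i$ as a root of $\bar\delta$, and \eqref{eq:N-count} follows.

The numbers $\alpha_0,\ell_0$ depend on $N$ and must be replaced by $\alpha,\ell$. Raising $\ell_0$ to $\ell$ shrinks both sets and enlarges the bound, so if $\alpha_0=\alpha$, then \eqref{eq:N-count} implies (ii). Raising $\alpha_0$ would enlarge the second set, so the case $\alpha_0<\alpha$ needs another argument. In that case an entry of weight $\alpha_0$ has valuation at least $\alpha_i>\alpha_0$ at every $px_i$, so $m\le\alpha_0<\alpha$ by Lemma~\ref{lem:initial}. The left side of (ii) is then at most $2m\le2\alpha\le\ell$, where the last inequality holds because $\alpha_i+\beta_i\ge2\alpha_i\ge2\alpha$.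
\end{proof}

\section{Rank two: the construction}\label{sec:construction}

By (F3) we must control, at each $x_i$, the determinant and the minimal valuation of the entries. We look for a matrix
\begin{equation}\label{eq:L}
L(x)=\begin{pmatrix}p^\alpha\varphi&p^\gamma g\\p^{\gamma'}h&p^{\ell-\alpha}\kappa\end{pmatrix},\qquad \gamma+\gamma'=\ell,\qquad \det L=p^\ell(\varphi\kappa-gh),
\end{equation}
in which the first entry has valuation exactly $\alpha_i$ at $x_i$, the other entries are at least as divisible, and $\varphi\kappa-gh$ equals a polynomial $\delta$ chosen in advance with the right valuations. Condition (i) bounds $\deg\varphi$ and condition (ii) bounds $\deg\delta$. A diagonal $L$ would force $\varphi\mid\delta$; the role of $g$ and $h$ is to make $\delta+gh$ divisible by $\varphi$ instead. Two families, needed again in Section~\ref{sec:range}, show how this works.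

\begin{example}\label{ex:one}
Let $r\ge2$ and $L=\begin{pmatrix}p(x-x_1)&p^r\\p^r&0\end{pmatrix}$. The entries are admissible, the determinant is $-p^{2r}$, and the minimal valuation of the entries is $r$ at $x_1$ and $1$ elsewhere. So the tuple of types $(r,r),(1,2r-1),\dots,(1,2r-1)$ is realizable for every $m$.
\end{example}

\begin{example}\label{ex:two}
Let $m\ge5$ and $c=m-3\ge2$. We realize the types $(c,c),(1,\infty),\dots,(1,\infty)$, for which $\alpha=1$ and $\ell=2c$. Take $\varphi=x-x_1$ and $\delta=\prod_{i\ge2}(x-x_i)$. With $g=1$ and $h=-\delta(x_1)$ the polynomial $\delta+gh$ vanishes at $x_1$, so $\kappa=(\delta-\delta(x_1))/(x-x_1)$ lies in $\mathbb{Z}_p[x]$ and has degree $m-2$. Put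
\[
L=\begin{pmatrix}p(x-x_1)&p^c\\-p^c\delta(x_1)&p^{2c-1}\kappa\end{pmatrix},\qquad\det L=p^{2c}\delta .
\]
The last entry is admissible because $m-2\le2c-1=2m-7$. At $x_1$ the minimal valuation of the entries is $c$, since $2c-1\ge c$, and $\delta(x_1)$ is a unit, so the type is $(c,c)$. At $x_i$ with $i\ge2$ the minimal valuation is $1$ and the determinant is $0$, so the type is $(1,\infty)$.
\end{example}

The general case has three further difficulties: the values of $g$ and $h$ must be divisible enough at points with large $\alpha_i$; so must $\kappa$, at the double roots; and $\kappa$ may have too large a degree for $p^{\ell-\alpha}\kappa$ to be admissible.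

\begin{proof}[Proof of Theorem~\ref{thm:class}, sufficiency for $s=2$]
Assume (i) and (ii). If $\alpha=\infty$, apply Lemma~\ref{lem:B} to $N=0$. Let $\alpha<\infty$. We use the conventions $\infty-k=\infty$ for integers $k$, and congruence modulo $p^\infty$ means equality.

\medskip
\noindent\emph{Step 1: the first entry.} Let $S=\{i:\alpha_i>\alpha\}$, so $|S|\le\alpha$ by (i). For $i\in S$ put $w_i=\alpha_i-\alpha\ge1$ and $x_i'=x_i-p^{w_i}$, and let $\varphi=\prod_{i\in S}(x-x_i')$. The roots $x_i'\equiv x_i\pmod p$ are distinct modulo $p$, so $v(\varphi(x_i))=\alpha_i-\alpha$ for all $1\le i\le m$. If $\ell=\infty$, then all $\beta_i=\infty$, and $\operatorname{diag}(p^\alpha\varphi,0)$ is admissible with types $(\alpha_i,\infty)$. From now on $\ell<\infty$.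

We shall impose conditions at the roots $x_i'$ of $\varphi$, where they are exact, and transfer them to $x_i$ as follows. Let $i\in S$, $F\in\mathbb{Z}_p[x]$ and let $j\ge\alpha$ be an integer. Since $F(x_i)\equiv F(x_i')\pmod{p^{w_i}}$ and $w_i\ge\alpha_i-j$,
\begin{equation}\label{eq:transfer}
v(F(x_i'))\ge\alpha_i-j\quad\text{implies}\quad v(p^jF(x_i))\ge\alpha_i .
\end{equation}

\medskip
\noindent\emph{Step 2: the determinant.} Put $e=\ell-\alpha$, $\gamma=\lfloor\ell/2\rfloor$, $\gamma'=\lceil\ell/2\rceil$; splitting $\ell$ evenly makes both off-diagonal entries as divisible as possible. Since $\ell\ge2\alpha$,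
\[
\alpha\le\gamma\le\gamma'\le e,\qquad \gamma+\gamma'=\alpha+e=\ell .
\]
Let $\omega_i=\alpha_i+\beta_i-\ell\in[0,\infty]$ and note that $\omega_i\ge2\alpha_i-\ell$. Let $T=\{i:\alpha_i>e\}\subseteq S$ and $U=\{i:\alpha_i\le e,\ \omega_i>0\}$. For $i\in T$ we have $\omega_i\ge2(e+1)-\ell=\ell-2\alpha+2\ge2$, so $\{i:\omega_i>0\}$ is the disjoint union of $U$ and $T$, and (ii) says $|U|+2|T|\le\ell$. Following Section~\ref{sec:necessity}, we give $\delta$ simple roots modulo $p$ on $U$ and double roots on $T$:
\[
\delta(x)=\prod_{i\in U}\bigl(x-x_i+p^{\omega_i}\bigr)\prod_{i\in T}\bigl((x-x_i)^2+p^{\omega_i}\bigr),\qquad\deg\delta\le\ell .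
\]
At $x_i$ the factors of index $j\ne i$ are units and the factor of index $i$, if present, is $p^{\omega_i}$; it is absent exactly when $\omega_i=0$. So $v(\delta(x_i))=\omega_i$ for all $i$. We claim that
\begin{equation}\label{eq:deltaprime}
v(\delta(x_i'))\ge2\alpha_i-\ell\qquad(i\in S).
\end{equation}
For $i\in S\setminus T$ we have $\delta(x_i')\equiv\delta(x_i)\pmod{p^{w_i}}$, where $v(\delta(x_i))=\omega_i\ge2\alpha_i-\ell$ and $w_i=(2\alpha_i-\ell)+(e-\alpha_i)\ge2\alpha_i-\ell$. For $i\in T$ let $\theta_i=(x-x_i)^2+p^{\omega_i}$; then $\theta_i(x_i')=p^{2w_i}+p^{\omega_i}$ with $2w_i=2\alpha_i-2\alpha\ge2\alpha_i-\ell$, so already $v(\theta_i(x_i'))\ge2\alpha_i-\ell$.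

\medskip
\noindent\emph{Step 3: the other entries.} We need $g(x_i')h(x_i')=-\delta(x_i')$, and by \eqref{eq:transfer} we want valuations at least $\alpha_i-\gamma$ and $\alpha_i-\gamma'$ for the two factors. For $i\in S$ let $\lambda_i=\max(0,\alpha_i-\gamma)$ and $\lambda_i'=\max(0,\alpha_i-\gamma')$. If $\alpha_i\le\gamma$ both are $0$; if $\alpha_i>\gamma$, then $\alpha_i\ge\gamma'$ and $\lambda_i+\lambda_i'=2\alpha_i-\ell$. So \eqref{eq:deltaprime} gives $v(\delta(x_i'))\ge\lambda_i+\lambda_i'$, which is the room we need. The differences $x_i'-x_j'$ are units, so Lagrange interpolation stays within $\mathbb{Z}_p[x]$ and gives $g,h$ of degree at most $|S|-1$ with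
\[
g(x_i')=p^{\lambda_i},\qquad h(x_i')=-p^{-\lambda_i}\delta(x_i')\in p^{\lambda_i'}\mathbb{Z}_p\qquad(i\in S,\ \alpha_i<\infty),
\]
and $g(x_i')=h(x_i')=0$ if $\alpha_i=\infty$, in which case $\delta(x_i')=0$ by \eqref{eq:deltaprime}. If $S=\emptyset$, take $g=h=0$. Now $\delta+gh$ vanishes at the $|S|$ distinct roots of the monic polynomial $\varphi$, so its remainder on division by $\varphi$ is zero, and $\kappa=(\delta+gh)/\varphi\in\mathbb{Z}_p[x]$. Since $\deg gh\le2|S|-2\le2\alpha\le\ell$, we get $\deg\kappa\le\ell-|S|$. With these choices the matrix $L$ of \eqref{eq:L} has $\det L=p^\ell\delta$.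

\medskip
\noindent\emph{Step 4: the types.} We have $v(\det L(x_i))=\ell+\omega_i=\alpha_i+\beta_i$, and the first entry of $L(x_i)$ has valuation exactly $\alpha_i$. By (F3) it suffices to show that the other three entries are divisible by $p^{\alpha_i}$; for $\alpha_i=\infty$ this says $L(x_i)=0$, of type $(\infty,\infty)$. If $i\notin S$, then $\alpha_i=\alpha\le\gamma,\gamma',e$ and we are done. Let $i\in S$. The off-diagonal entries are handled by \eqref{eq:transfer} with $(F,j)=(g,\gamma)$ and $(h,\gamma')$. The entry $p^e\kappa$ needs an argument only if $i\in T$, and then by \eqref{eq:transfer} it suffices to show $v(\kappa(x_i'))\ge\alpha_i-e$. Differentiating $\varphi\kappa=\delta+gh$ at the root $x_i'$ of $\varphi$ gives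
\[
\varphi'(x_i')\,\kappa(x_i')=\delta'(x_i')+g'(x_i')h(x_i')+g(x_i')h'(x_i'),
\]
and $\varphi'(x_i')=\prod_{j\in S,\,j\ne i}(x_i'-x_j')$ is a unit. The last two terms have valuation at least $\alpha_i-\gamma'\ge\alpha_i-e$. For the first, write $\delta=\theta_i\eta$, so $\delta'=\theta_i'\eta+\theta_i\eta'$. Here $\theta_i'(x_i')=-2p^{w_i}$ with $w_i=\alpha_i-\alpha\ge\alpha_i-e$, and $v(\theta_i(x_i'))\ge2\alpha_i-\ell=(\alpha_i-e)+(\alpha_i-\alpha)\ge\alpha_i-e$. This is where the double root is used. Hence $\operatorname{cok}L(x_i)$ has type $(\alpha_i,\beta_i)$ for all $i$.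

\medskip
\noindent\emph{Step 5: admissibility.} Let $q=\alpha-|S|\ge0$. The bound $\deg\kappa\le\ell-|S|=e+q$ exceeds the allowed degree $e$ by $q$, while $\varphi$ falls short of its allowed degree $\alpha$ by the same amount. Multiplying $\varphi$ by a monic polynomial of degree $q$ that is a unit at every $x_i$ is not always possible: for $q=1$ and $m=p$ there is none. Instead we place $\varphi x^q$ next to $\varphi$ by a column operation and use it to reduce $\kappa$ by a row operation. For instance, $\operatorname{diag}(p,\,p(x^2+bx+c))$ becomes $\begin{pmatrix}p&px\\-p(x+b)&pc\end{pmatrix}$.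

Divide $\kappa$ by the monic polynomial $\varphi x^q$ of degree $\alpha$: $\kappa=-\psi\varphi x^q+\kappa_0$ with $\deg\kappa_0\le\alpha-1$, and $\psi=0$ or $\deg\psi\le\ell-|S|-\alpha=e-|S|$. Let
\begin{align*}
\tilde L(x)&=\begin{pmatrix}1&0\\p^{e-\alpha}\psi&1\end{pmatrix}L(x)\begin{pmatrix}1&x^q\\0&1\end{pmatrix}\\
&=\begin{pmatrix}p^\alpha\varphi&p^\alpha\varphi x^q+p^\gamma g\\ p^{\gamma'}h+p^e\varphi\psi&p^{\gamma'}hx^q+p^e\kappa_0+p^{e-\alpha+\gamma}g\psi\end{pmatrix},
\end{align*}
where in the last entry $p^e\kappa+p^e\psi\varphi x^q=p^e\kappa_0$. The outer factors have determinant $1$, so $\operatorname{cok}\tilde L(x_i)\cong\operatorname{cok}L(x_i)$. Each summand satisfies \eqref{eq:adm}: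
\begin{gather*}
\deg\varphi\le\alpha,\qquad \deg\varphi x^q=\alpha,\qquad \deg g,\ \deg h\le|S|-1\le\gamma\le\gamma',\\
\deg\varphi\psi\le e,\qquad \deg hx^q\le|S|-1+q=\alpha-1\le\gamma',\qquad \deg\kappa_0\le\alpha-1\le e,\\
\deg g\psi\le(|S|-1)+(e-|S|)=e-1\le e-\alpha+\gamma .
\end{gather*}
So $\tilde L$ has admissible entries, and Lemma~\ref{lem:B} shows that the tuple is realizable.
\end{proof}

\section{The range of the Conjecture}\label{sec:range}

Since \eqref{eq:conj} involves only the $d_{j,i}$ with $j<\infty$, adding a free summand $\mathbb{Z}_p^{s-2}$ to every $H_i$ does not change these inequalities. This carries the examples of rank two to rank $s\geq 2$.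

\begin{proof}[Proof of Theorem~\ref{thm:range}]
(a) For $m\le4$ the Conjecture is the known list quoted in Section~\ref{sec:intro}. For $s=0$ the only tuple is realizable and all $d_{j,i}$ vanish.

Let $s=1$ and write $u=v_{\min}$. Then $f_{k,i}$ is $1$ if $v_i>k$ and $0$ otherwise, so $\mu_k=1$ for $k<u$ and $\mu_k=0$ for $k\ge u$. For $r<u$, inequality \eqref{eq:star} reads $m\le1+(r-1)+(m-r)$ and holds. For $u\le r\le m-2$ it reads $\#\{i:v_i>r\}\le1+(u-1)=u$, and the strongest of these is the one with $r=u$. So if $u\le m-2$, the Conjecture requires $\#\{i:v_i>u\}\le u$, as does Theorem~\ref{thm:class}(1). If $u\ge m-1$, the Conjecture requires nothing, and the condition of Theorem~\ref{thm:class}(1) is automatic: either $u=\infty$, or $\#\{i:v_i>u\}\le m-1\le u$ because the minimum is attained.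

Let $m\ge5$ and $s\ge2$, and add $\mathbb{Z}_p^{s-2}$ to each module in Theorems~\ref{thm:first} and~\ref{thm:second}. The first tuple stays realizable by Corollary~\ref{cor:free} and still violates \eqref{eq:conj}. The second still satisfies \eqref{eq:conj}. For $s>2$ the determinants vanish and the proof of Theorem~\ref{thm:second} gives nothing, but Lemma~\ref{lem:C} with $t=2$ applies: the two smallest entries of the types sum to $B_i=4$ for $i\le4$ and $B_i=3$ for $i\ge5$, so $B=3$ is exceeded by four indices, and the tuple is not realizable.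

(b) For $r=1$ inequality \eqref{eq:conj} is $(m-1)d_{1,i}\le D_1$, which is Proposition~\ref{prop:r1}.

(c) By Corollary~\ref{cor:free} we may take $s=2$. Let $2\le r\le m-3$ and take the tuple of Example~\ref{ex:one}, of types $(r,r),(1,2r-1),\dots,(1,2r-1)$. Since $2r-1>r$, we have $(f_{r,i})_i=(0,1,\dots,1)$ and $\mu_r=0$, while $(f_{k,i})_i=(2,1,\dots,1)$ and $\mu_k=1$ for $1\le k<r$. So \eqref{eq:star} says $m-1\le2+(r-1)$, which is false for $r\le m-3$.

For $r=m-2$ that tuple gives equality, and we take the tuple of Example~\ref{ex:two}, of types $(c,c),(1,\infty),\dots,(1,\infty)$ with $c=m-3$. Here $(f_{k,i})_i$ is $(2,1,\dots,1)$ for $1\le k<c$ and $(0,1,\dots,1)$ for $k\ge c$, so $\mu_k=1$ for $1\le k<c$ and $\mu_k=0$ for $k\ge c$. Inequality \eqref{eq:star} for $r=m-2=c+1$ says $m-1\le2+(c-1)=m-2$, which is false. In both cases Lemma~\ref{lem:reform} shows that some inequality \eqref{eq:conj} of index $r$ is violated.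
\end{proof}

\begin{thebibliography}{9}

\bibitem{JL}
Jiwan Jung and Jungin Lee, \emph{Joint distribution of the cokernels of random $p$-adic matrices II}, arXiv:2304.03583 (2023).

\end{thebibliography}
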